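\title{Two complete vector fields generate the Lie algebra of polynomial vector fields on $\mathbb{C}^n$}

\begin{abstract}
We show that for every $n\ge 2$ the Lie algebra of polynomial vector fields on $\mathbb{C}^n$ is generated by two complete vector fields, one linear and diagonal, the other quadratic. The pair belongs to a family in which we decide exactly when the second field is complete and when, in that case, the two fields generate. We also show that the two generators cannot both be locally finite, that degree $2$ cannot be avoided, and that no set of complete fields generates when $n=1$. As consequences, the same pair generates over every field of characteristic $0$, and its two flows generate a dense subgroup of the group of holomorphic automorphisms of $\mathbb{C}^n$.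
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $W_n=\operatorname{Der}(\mathbb{C}[z_1,\dots,z_n])$ be the Lie algebra of polynomial vector fields on $\mathbb{C}^n$. With $\partial_i=\partial/\partial z_i$, its elements are the fields $A=\sum_i g_i\partial_i$ with polynomial coefficients $g_i$. Such a field acts on polynomials by $A(f)=\sum_i g_i\,\partial_i f$, and its bracket with $B=\sum_i h_i\partial_i$ is the commutator
\[
[A,B]=\sum_{i=1}^n\bigl(A(h_i)-B(g_i)\bigr)\partial_i .
\]
A subset of $W_n$ \emph{generates} $W_n$ if no proper Lie subalgebra contains it, that is, if every field is obtained from the subset by finitely many brackets and linear combinations.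

The field $A$ is \emph{complete} if its flow exists for all complex times: for every $p\in\mathbb{C}^n$ there is a holomorphic curve $\gamma\colon\mathbb{C}\to\mathbb{C}^n$ with $\gamma(0)=p$ and $\gamma'=(g_1,\dots,g_n)\circ\gamma$. We then write $\varphi_t(p)=\gamma(t)$. By uniqueness of solutions and their holomorphic dependence on the initial point, $\varphi$ is holomorphic on $\mathbb{C}\times\mathbb{C}^n$ and $\varphi_s\circ\varphi_t=\varphi_{s+t}$; so each $\varphi_t$ is a holomorphic automorphism of $\mathbb{C}^n$. For example, $\partial_n$ is complete, with flow $z\mapsto(z_1,\dots,z_{n-1},z_n+t)$.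

Completeness is not a linear condition. On $\mathbb{C}^2$, with coordinates $x=z_1$, $y=z_2$, the fields $y^2\partial_x$ and $x^2\partial_y$ are complete, while the integral curve of their sum through $(1,1)$ is $x=y=1/(1-t)$. So the complete fields do not form a subalgebra, and one asks which subalgebra a given set of them generates. The answer carries information about automorphisms, because flows of fields in that subalgebra are limits of compositions of the given flows (Section~\ref{sec:consequences}).

Let $n\ge2$. The following is known. The algebra $W_n$ is generated by three complete fields. It is also generated by two explicit fields, one of which is the complete field $\partial_n$. For $n=2$ the second of these is $y^8\partial_x+x^4y^4\partial_y$, and it is not complete: its integral curve through $(1,1)$ is $x=y=(1-7t)^{-1/7}$, which is not defined at $t=1/7$. One field generates only a line, so one case remains. The question, taken from Beldiev's paper \cite{Bel}, is: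
\begin{quote}
\emph{For which $n\ge2$ is $W_n$ generated by two complete vector fields?}
\end{quote}

There is some reason to expect a negative answer. The complete fields that first come to mind have flows consisting of polynomial maps, and we shall see that all such fields lie in one proper subalgebra; on the line, no set of complete fields generates. Nevertheless the answer is positive for all $n\ge2$.

\begin{theorem}\label{thm:main}
For every $n\ge2$ the fields
\[
U=\sum_{i=1}^n4^{\,i-1}z_i\partial_i,\qquad
V=(1+z_1)\bigl(1+(n-1)z_1-z_2-\dots-z_n\bigr)\sum_{i=1}^n\partial_i
\]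
are complete and generate $W_n$.
\end{theorem}

This pair belongs to a family for which we have a full answer. Let $e_1,\dots,e_n$ be the standard basis of $\mathbb{Z}^n$, and put $|\beta|=\sum_i\beta_i$ and $\lambda\cdot\beta=\sum_i\lambda_i\beta_i$. Let
\[
\Delta=\{\alpha-e_i:\ \alpha\in\mathbb{Z}_{\ge0}^n,\ |\alpha|\le2,\ 1\le i\le n\},
\]
a finite set that contains $0$. Call $\lambda\in\mathbb{C}^n$ \emph{separating} if $\beta\mapsto\lambda\cdot\beta$ is injective on $\Delta$. This excludes only the finitely many hyperplanes $\lambda\cdot(\beta-\beta')=0$ with $\beta\ne\beta'$ in $\Delta$. A \emph{constant field} is a field $v=\sum_iv_i\partial_i$ with $v_i\in\mathbb{C}$.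

\begin{theorem}\label{thm:family}
Let $n\ge2$, let $U=\sum_i\lambda_iz_i\partial_i$ with $\lambda$ separating, and let $V=q\,v$, where $q$ is a polynomial of degree at most $2$ and $v\ne0$ is a constant field.
\begin{itemize}
\item[(a)] $V$ is complete if and only if $v(v(q))=0$.
\item[(b)] If $v(v(q))=0$, then $U$ and $V$ generate $W_n$ if and only if the following four conditions hold:
\begin{itemize}
\item[(1)] $v_i\ne0$ for all $i$;
\item[(2)] $q(0)\ne0$;
\item[(3)] $v(q)$ is not constant;
\item[(4)] $\partial_kq\ne0$ for all $k$.
\end{itemize}
\end{itemize}
\end{theorem}

The field $U$ is always complete, with flow $z_i\mapsto e^{\lambda_it}z_i$.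

The third result shows in which senses the pair of Theorem~\ref{thm:main} is as simple as possible. The \emph{degree} of $A=\sum_ig_i\partial_i$ is the largest degree of a coefficient, and its \emph{divergence} is $\operatorname{div}A=\sum_i\partial_ig_i$. The field $A$ is \emph{locally finite} if for every polynomial $f$ the span of $f,A(f),A^2(f),\dots$ is finite-dimensional, and \emph{locally nilpotent} if for every $f$ some $A^m(f)$ is zero. An action of $\mathbb{C}$ or $\mathbb{C}^*$ on $\mathbb{C}^n$ is \emph{algebraic} if its components are polynomials in $(t,z)$, respectively in $(\tau,\tau^{-1},z)$; its \emph{generator} is the field whose flow at time $t$ is the action of $t$, respectively of $\tau=e^t$.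

\begin{theorem}\label{thm:sharp}
\begin{itemize}
\item[(a)] If complete fields $X,Y$ generate $W_n$, $n\ge2$, then at least one of them has nonconstant divergence. In particular $X$ and $Y$ are not both locally finite; so they are not both locally nilpotent, and not both generators of algebraic actions of $\mathbb{C}^*$ or $\mathbb{C}$. The field $U$ of Theorem~\ref{thm:main} generates an algebraic $\mathbb{C}^*$-action, so ``not both'' is optimal.
\item[(b)] In any generating set of $W_n$ some element has degree at least $2$. In Theorem~\ref{thm:main} the degrees are $1$ and $2$, so this bound is optimal.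
\item[(c)] No set of complete fields generates $W_1$.
\end{itemize}
\end{theorem}

The two generators play different roles. Theorem~\ref{thm:sharp}, which we prove first, dictates the shape of $V$: it is the simplest complete field of nonconstant divergence, written in affine coordinates that are in general position with respect to $z_1,\dots,z_n$. The field $U$ takes $V$ apart: repeated brackets with $U$ isolate the eigencomponents of $V$, and none of these pieces has to be complete. The pieces give the constant fields and a copy of $\mathfrak{sl}_n$; the action of $\mathfrak{sl}_n$ then gives all quadratic fields; and these generate the rest.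

\section{Divergence, degree, and the shape of $V$}\label{sec:sharp}

We use the following rules, for fields $A,B$ and a polynomial $f$:
\begin{align}
[A,fB]&=A(f)B+f[A,B], & [fA,B]&=f[A,B]-B(f)A,\label{eq:leibniz}\\
\operatorname{div}(fA)&=A(f)+f\operatorname{div}A, & \operatorname{div}[A,B]&=A(\operatorname{div}B)-B(\operatorname{div}A).\label{eq:div}
\end{align}
The first three are the product rule. For the last, with $A=\sum_ig_i\partial_i$ and $B=\sum_ih_i\partial_i$,
\[
\sum_i\partial_i\bigl(A(h_i)-B(g_i)\bigr)=A(\operatorname{div}B)-B(\operatorname{div}A)+\sum_{i,j}\bigl(\partial_ig_j\,\partial_jh_i-\partial_ih_j\,\partial_jg_i\bigr),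
\]
and the double sum vanishes, as one sees by exchanging $i$ and $j$ in its second half. Hence the fields of constant divergence form a Lie subalgebra of $W_n$. It is proper, since $\operatorname{div}(z_1^2\partial_1)=2z_1$.

For $d\ge-1$ let $P_d$ be the space of fields whose coefficients are homogeneous of degree $d+1$. Thus $P_{-1}$, $P_0$, $P_1$ consist of the constant, linear and quadratic fields, and $W_n=\bigoplus_dP_d$. The shift is chosen so that $[P_d,P_{d'}]\subset P_{d+d'}$, where $P_{-2}=0$.

\begin{lemma}\label{lem:locfin}
A locally finite field $X$ is complete, its flow consists of polynomial maps, and its divergence is constant.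
\end{lemma}

\begin{proof}
Let $F$ be a finite-dimensional $X$-invariant space of polynomials that contains $z_1,\dots,z_n$. Let $\gamma$ be the integral curve through $p$, defined for small $t$, and let $\varepsilon_t$ be the linear functional $f\mapsto f(\gamma(t))$ on $F$. The chain rule gives $\frac{d}{dt}\varepsilon_t=\varepsilon_t\circ X$. This is a linear equation with constant coefficients on the dual space of $F$, so $\varepsilon_t=\varepsilon_0\circ e^{tX}$. Thus $\gamma_i(t)=(e^{tX}z_i)(p)$. The right side is entire in $t$, and by the identity theorem it solves the differential equation for all $t$. So $X$ is complete, and the components $e^{tX}z_i\in F$ of $\varphi_t$ are polynomials.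

The Jacobian determinant $J_t$ of $\varphi_t$ is a polynomial in $z$. It has no zero, because $\varphi_{-t}\circ\varphi_t$ is the identity. Hence $J_t$ does not depend on $z$. If $X=\sum_ig_i\partial_i$, the Jacobian matrix of $\varphi_t$ is $I+t(\partial_jg_i)+O(t^2)$, so $\operatorname{div}X=\frac{d}{dt}J_t\big|_{t=0}$, which does not depend on $z$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
(a) If both divergences were constant, $X$ and $Y$ would lie in the proper subalgebra of fields of constant divergence. By Lemma~\ref{lem:locfin}, $X$ and $Y$ are therefore not both locally finite. Locally nilpotent fields are locally finite by definition. Now let $X$ generate an algebraic action. The $m$-th derivative of $f(\varphi_t(z))$ at $t=0$ is $X^m(f)(z)$. For an action of $\mathbb{C}$, the function $f(\varphi_t(z))$ is a polynomial in $(t,z)$, so $X^m(f)=0$ for large $m$. For an action of $\mathbb{C}^*$ it is a finite sum $\sum_ke^{kt}f_k(z)$ with polynomials $f_k$, so every $X^m(f)=\sum_kk^mf_k$ lies in the span of the $f_k$. In both cases $X$ is locally finite. Finally, the field $U$ of Theorem~\ref{thm:main} is the generator of $\tau\cdot z=(\tau z_1,\tau^4z_2,\dots,\tau^{4^{n-1}}z_n)$.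

(b) The fields of degree at most $1$ form the subalgebra $P_{-1}\oplus P_0$, which is finite-dimensional and so proper.

(c) Let $g(z)\partial_z$ be complete on $\mathbb{C}$. Each $\varphi_t$ is a holomorphic automorphism of $\mathbb{C}$, hence affine: $\varphi_t(z)=\varphi_t(0)+\bigl(\varphi_t(1)-\varphi_t(0)\bigr)z$. Differentiating at $t=0$ gives $g(z)=g(0)+(g(1)-g(0))z$. So all complete fields lie in the $2$-dimensional subalgebra spanned by $\partial_z$ and $z\partial_z$.
\end{proof}

We therefore need a complete field with nonconstant divergence; it must have degree at least $2$. For $n\ge2$ there is one of degree exactly $2$: the field $z_1z_2\partial_2$ has divergence $z_1$ and flow $z_2\mapsto e^{tz_1}z_2$, the other coordinates being fixed. It is quadratic, but along each integral curve one of the two factors is constant, so the equation to be solved is linear. A second variable is what makes this possible.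

Paired with a diagonal field $U=\sum_i\lambda_iz_i\partial_i$, this field is useless as it stands: $[U,z_1z_2\partial_2]=\lambda_1z_1z_2\partial_2$, and the two span a subalgebra of dimension $2$. The remedy is to change affine coordinates in one of the two fields only. Put
\begin{equation}\label{eq:abv}
v=\sum_{i=1}^n\partial_i,\qquad a=1+z_1,\qquad b=1+(n-1)z_1-z_2-\dots-z_n .
\end{equation}
Then $v(a)=1$ and $v(b)=0$. In the affine coordinates $a,\,b,\,z_3-z_1,\dots,z_n-z_1$ the field $v$ is $\partial/\partial a$, and the field $V=ab\,v$ of Theorem~\ref{thm:main} is $ba\,\partial/\partial a$: the model field, with $a$ multiplied by $e^{tb}$ under the flow. In the original coordinates,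
\[
\varphi_t(z)=z+a(z)\bigl(e^{t\,b(z)}-1\bigr)(1,\dots,1).
\]

\section{Weights and the reduction to quadratic fields}\label{sec:weights}

For $\beta\in\mathbb{Z}^n$ let $W^\beta$ be the span of the monomial fields $z^\alpha\partial_i$ with $\alpha-e_i=\beta$; we call $\beta$ their \emph{weight}. Each nonzero $W^\beta$ lies in $P_{|\beta|}$, and $W^0$ is the space of diagonal fields $H=\sum_lc_lz_l\partial_l$. Since $H(z^\alpha)=(c\cdot\alpha)z^\alpha$ and $[H,\partial_i]=-c_i\partial_i$, rule \eqref{eq:leibniz} gives
\begin{equation}\label{eq:weight}
[H,z^\alpha\partial_i]=c\cdot(\alpha-e_i)\,z^\alpha\partial_i .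
\end{equation}
So the $W^\beta$ are the common eigenspaces of the operators $\operatorname{ad}H=[H,\,\cdot\,]$, and the Jacobi identity yields $[W^\beta,W^{\beta'}]\subset W^{\beta+\beta'}$.

The algebra $W_n$ is infinite-dimensional. The first step reduces our task to a finite-dimensional one.

\begin{proposition}\label{prop:quadgen}
For $n\ge2$, the constant and the quadratic fields together generate $W_n$.
\end{proposition}

\begin{proof}
Let $L$ be a subalgebra containing $P_{-1}$ and $P_1$. Given $i$ and $k$, choose $j\ne k$; then $[\partial_j,z_jz_k\partial_i]=z_k\partial_i$, so $P_0\subset L$. Let $m\ge3$ and suppose that $L$ contains $P_{m-2}$, the fields with coefficients of degree $m-1$. We show that $z^\alpha\partial_i\in L$ whenever $|\alpha|=m$, using brackets of $P_1$ with $P_{m-2}$.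

Suppose first that $\alpha_j\ge1$ for some $j\ne i$, and let $\gamma=\alpha-e_j$. To multiply $z^\gamma\partial_i$ by $z_j$, bracket it with $z_jH$, where $H=\sum_lc_lz_l\partial_l$. Since $\partial_i(z_j)=0$, rules \eqref{eq:leibniz} and \eqref{eq:weight} give
\[
[z_jH,z^\gamma\partial_i]=z_j[H,z^\gamma\partial_i]=c\cdot(\gamma-e_i)\,z^\alpha\partial_i .
\]
As $|\gamma|=m-1\ge2$, the vector $\gamma-e_i$ is nonzero, and we can choose $c$ with $c\cdot(\gamma-e_i)\neq0$.

The remaining case is $\alpha=me_i$. Choose $j\ne i$. Then
\[
[z_i^{m-1}\partial_j,\;z_iz_j\partial_i]=z_i^m\partial_i-(m-1)z_i^{m-1}z_j\partial_j ,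
\]
and $z_i^{m-1}z_j\partial_j\in L$ by the first case, with $i$ and $j$ exchanged. So $P_{m-1}\subset L$, and induction on $m$, starting from $P_1\subset L$, finishes the proof.
\end{proof}

For $n=1$ the proposition fails: $\partial_z,z\partial_z,z^2\partial_z$ span a subalgebra of dimension $3$.

We may now work among fields of degree at most $2$. Their weights are the elements of $\Delta$. If $\beta\in\Delta$ has an entry $-1$ in position $i$, then $\beta+e_l$ has nonnegative entries only for $l=i$, so $W^\beta$ is a line. Otherwise $\beta$ has nonnegative entries and $|\beta|\le1$. This gives the full list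
\begin{equation}\label{eq:list}
\begin{gathered}
W^{-e_i}=\mathbb{C}\,\partial_i,\qquad W^{e_k-e_i}=\mathbb{C}\,z_k\partial_i\ \ (i\ne k),\qquad W^0,\\
W^{e_j+e_k-e_i}=\mathbb{C}\,z_jz_k\partial_i\ \ (i\ne j,k),\qquad W^{e_k}=\{z_kH:\ H\in W^0\}.
\end{gathered}
\end{equation}
A subalgebra containing all diagonal fields contains the weight components of each of its elements. We have only one diagonal field, and the word ``separating'' says that this one does the work of all of them in degree at most $2$.

\begin{lemma}\label{lem:split}
Let $L\subset W_n$ be a subalgebra containing $U=\sum_i\lambda_iz_i\partial_i$ with $\lambda$ separating. If $X\in L$ has degree at most $2$ and $X=\sum_{\beta\in\Delta}X_\beta$ with $X_\beta\in W^\beta$, then $X_\beta\in L$ for every $\beta\in\Delta$.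
\end{lemma}

\begin{proof}
By \eqref{eq:weight}, $(\operatorname{ad}U)^mX=\sum_\beta(\lambda\cdot\beta)^mX_\beta$ lies in $L$ for $m=0,1,\dots,|\Delta|-1$, with the convention $0^0=1$. The numbers $\lambda\cdot\beta$ are distinct, so the Vandermonde matrix $\bigl((\lambda\cdot\beta)^m\bigr)$ is invertible, and each $X_\beta$ is a linear combination of the fields $(\operatorname{ad}U)^mX$.
\end{proof}

The vector $\lambda=(1,4,\dots,4^{n-1})$ is separating. Indeed, the entries of $\beta\in\Delta$ lie in $\{-1,0,1,2\}$, so $\sum_i(\beta_i+1)4^{i-1}$ is an expansion in base $4$; it determines the digits $\beta_i+1$, and it differs from $\lambda\cdot\beta$ by a constant.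

\section{The plane}\label{sec:plane}

We prove by hand that the pair of Theorem~\ref{thm:main} generates $W_2$. Here
\[
U=x\partial_x+4y\partial_y,\qquad V=(1+2x-y+x^2-xy)(\partial_x+\partial_y).
\]
The eigenvalue of $\operatorname{ad}U$ is $r-1+4s$ on $x^ry^s\partial_x$ and $r+4s-4$ on $x^ry^s\partial_y$. The ten monomials of $V$ fall into eight components:
\[
\begin{array}{c|c||c|c}
\text{eigenvalue}&\text{component}&\text{eigenvalue}&\text{component}\\ \hline
-4&\partial_y&0&2x\partial_x-y\partial_y\\
-3&2x\partial_y&1&x^2\partial_x-xy\partial_y\\
-2&x^2\partial_y&3&-y\partial_x\\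
-1&\partial_x&4&-xy\partial_x
\end{array}
\]
By Lemma~\ref{lem:split}, all eight lie in the algebra $L$ generated by $U$ and $V$. So $L$ contains the constant fields, the linear fields $x\partial_y$ and $y\partial_x$, and three independent elements of the $6$-dimensional space $P_1$. Brackets with the two linear fields supply the other three dimensions:
\[
[y\partial_x,x^2\partial_y]=2xy\partial_y-x^2\partial_x,\qquad
[y\partial_x,xy\partial_x]=y^2\partial_x,\qquad
[x\partial_y,y^2\partial_x]=2xy\partial_x-y^2\partial_y .
\]
The first bracket plus the component $x^2\partial_x-xy\partial_y$ is $xy\partial_y$; hence $xy\partial_y$ and $x^2\partial_x$ lie in $L$. The second gives $y^2\partial_x$, and the third then gives $y^2\partial_y$. So $P_1\subset L$, and $L=W_2$ by Proposition~\ref{prop:quadgen}.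

The divergence is visible at the first bracket. That bracket has divergence $0$ and the component $x^2\partial_x-xy\partial_y$ has divergence $x$; this is why the two span the plane $W^{e_1}$. In general two difficulties appear. The polynomial $q$ may have few monomials, so the fields $z_k\partial_i$ need not occur in $V$. And the spaces $W^{e_k}$ have dimension $n$, while Lemma~\ref{lem:split} applied to $V$ produces one vector in each. The first difficulty is met by differentiating $q$, the second by the representation theory of $\mathfrak{sl}_n$; both are treated in Section~\ref{sec:suff}.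

\section{Completeness of $q\,v$}\label{sec:complete}

\begin{proof}[Proof of Theorem~\ref{thm:family}(a)]
Identify $v$ with the vector $(v_1,\dots,v_n)$. An integral curve $\gamma$ of $V=qv$ with $\gamma(0)=p$ has velocity proportional to $v$, so $\gamma(t)=p+s(t)v$ with $s(0)=0$ and $s'=q(p+sv)$. Since $\deg q\le2$, the polynomial $v(v(q))$ is a constant $2\kappa$, and Taylor's formula on the line gives
\[
s'=q(p)+v(q)(p)\,s+\kappa s^2 .
\]

If $\kappa=0$, this is $s'=\mu+\nu s$ with constants $\mu,\nu$ depending on $p$. The solution is $s=\mu t$ if $\nu=0$ and $s=\mu(e^{\nu t}-1)/\nu$ otherwise. It is entire, so $V$ is complete.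

Let $\kappa\ne0$. Then $q\ne0$; choose $p$ with $q(p)\ne0$ and factor the right side as $\kappa(s-r_1)(s-r_2)$. The roots are nonzero, because $\kappa r_1r_2=q(p)$. Suppose that $s$ is entire. It never equals a root: otherwise it would agree near that time with a constant solution, by uniqueness, and then everywhere, against $s(0)=0$.

If $r_1=r_2=r$, the entire function $u=1/(s-r)$ has $u'=-s'/(s-r)^2=-\kappa$. So $u$ is a nonconstant affine function of $t$ and has a zero, which a reciprocal cannot have. If $r_1\ne r_2$, the entire function $w=(s-r_1)/(s-r_2)$ satisfies
\[
w'=\frac{(r_1-r_2)\,s'}{(s-r_2)^2}=\kappa(r_1-r_2)\,w,\qquad w(0)=r_1/r_2\neq0 .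
\]
So $w(t)=w(0)e^{\kappa(r_1-r_2)t}$ takes every nonzero complex value, in particular $1$. But $w=1$ means $r_1=r_2$. In both cases we have a contradiction, and $V$ is not complete.
\end{proof}

\section{Four proper subalgebras}\label{sec:nec}

Each condition in Theorem~\ref{thm:family}(b) says that $V$ does not preserve a structure that $U$ does preserve: a coordinate hyperplane, the origin, constant divergence, or the projection that forgets one coordinate.

\begin{proof}[Proof of Theorem~\ref{thm:family}(b), necessity]
For each condition we give a proper subalgebra that contains $U$ and, if the condition fails, contains $V$.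

(1) Let $v_i=0$. Take the fields $D$ with $D(z_i)$ divisible by $z_i$. If $A(z_i)=gz_i$ and $B(z_i)=hz_i$, then $[A,B](z_i)=(A(h)-B(g))z_i$, so this is a subalgebra. It omits $\partial_i$, and $U(z_i)=\lambda_iz_i$, $V(z_i)=0$.

(2) Let $q(0)=0$. Take the fields all of whose coefficients vanish at $0$, that is, $\bigoplus_{d\ge0}P_d$.

(3) Let $v(q)$ be constant. Take the fields of constant divergence. We have $\operatorname{div}U=\sum_i\lambda_i$, and $\operatorname{div}V=v(q)$ by \eqref{eq:div}.

(4) Let $\partial_kq=0$, so that $q$ lies in the ring $\mathcal{A}=\mathbb{C}[z_j:\ j\ne k]$. Take the fields $D$ with $D(\mathcal{A})\subset\mathcal{A}$; these are closed under commutators. By the product rule it suffices to test the condition on the $z_j$ with $j\ne k$, and $U(z_j)=\lambda_jz_j$ and $V(z_j)=v_jq$ lie in $\mathcal{A}$. Since $n\ge2$ there is some $j\ne k$, and the subalgebra omits $z_k\partial_j$.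
\end{proof}

\begin{remark}
Under the assumption $v(v(q))=0$, each of (1)--(3) can fail alone. For $n=2$ take, in order, $v=\partial_y$ with $q=(1+x)(1+y)$; $v=\partial_x+\partial_y$ with $q=x(x-y)$; and $v=\partial_x+\partial_y$ with $q=1+x+y$. Condition (4) fails alone for $n=3$, $v=\partial_1+\partial_2+\partial_3$, $q=(1+z_1)(1+z_1-z_2)$. For $n=2$ it follows from (1) and (3): if, say, $q=q(x)$, then $0=v(v(q))=v_1^2q''$ forces $v(q)=v_1q'$ to be constant.
\end{remark}

\section{Generation}\label{sec:suff}

Let $\mathfrak{sl}_n=\{A\in P_0:\operatorname{div}A=0\}$. The name is justified by $[z_a\partial_b,z_c\partial_d]=\delta_{bc}z_a\partial_d-\delta_{da}z_c\partial_b$, the commutation rule of matrix units; the divergence is the trace. Since $[P_0,P_1]\subset P_1$, the bracket makes $P_1$ an $\mathfrak{sl}_n$-module, and if a subalgebra $L$ contains $\mathfrak{sl}_n$, then $L\cap P_1$ is a submodule. If there are few submodules, one quadratic field in $L$ will force $P_1\subset L$.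

Let $E=\sum_iz_i\partial_i$. Two submodules present themselves:
\[
T=\{X\in P_1:\ \operatorname{div}X=0\},\qquad R=\{\ell E:\ \ell\text{ a linear form}\}.
\]
Indeed, for $A\in\mathfrak{sl}_n$ we have $\operatorname{div}[A,X]=A(\operatorname{div}X)$ by \eqref{eq:div}; and $[A,E]=0$ by \eqref{eq:weight}, so $[A,\ell E]=A(\ell)E$ by \eqref{eq:leibniz}. Both are true obstacles to generation. The space $P_{-1}\oplus P_0\oplus T$ consists of fields of constant divergence. The space $P_{-1}\oplus P_0\oplus R$ is a finite-dimensional subalgebra, because $[P_0,R]\subset R$ by the same formula and $[\ell E,\ell'E]=(\ell\ell'-\ell'\ell)E=0$. The next lemma says that there are no others.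

\begin{lemma}\label{lem:module}
For $n\ge2$, the $\mathfrak{sl}_n$-submodules of $P_1$ are $0$, $T$, $R$ and $P_1$.
\end{lemma}

\begin{proof}
These four are distinct. By \eqref{eq:div}, $\operatorname{div}(\ell E)=E(\ell)+n\ell=(n+1)\ell$, so $T\cap R=0$; and $T\ni z_1^2\partial_n$ and $R\ni z_1E$ are nonzero. It remains to show that there are at most four submodules.

Call $X\in P_1$ \emph{singular} if $X\neq0$, $X$ lies in one weight space $W^\beta$, and $[z_a\partial_b,X]=0$ for all $a<b$.

\emph{Every nonzero submodule $M$ contains a singular vector.} The diagonal fields of divergence $0$ act on $W^\beta$ by $c\cdot\beta$, where $\sum_lc_l=0$. Two weights $\beta,\beta'$ give the same eigenvalues for all such $c$ only if $\beta-\beta'$ is a multiple of $(1,\dots,1)$; the weights of $P_1$ all have $|\beta|=1$, so this forces $\beta=\beta'$. Hence the $W^\beta$ with $|\beta|=1$ are the common eigenspaces in $P_1$ of these commuting operators, and $M=\bigoplus_\beta(M\cap W^\beta)$. Let $\rho=(n,n-1,\dots,1)$ and choose $\beta$ with $M\cap W^\beta\ne0$ and $\rho\cdot\beta$ maximal. For $a<b$ the field $z_a\partial_b$ maps $M\cap W^\beta$ into $M\cap W^{\beta+e_a-e_b}$,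 which is zero since $\rho\cdot(e_a-e_b)=b-a>0$.

\emph{Every submodule is generated by its singular vectors.} By Weyl's theorem, a finite-dimensional module over the semisimple Lie algebra $\mathfrak{sl}_n$ is a direct sum of irreducible submodules. Each summand contains a singular vector and, being irreducible, is generated by it.

\emph{Every singular vector is a multiple of $z_1^2\partial_n$ or of $z_1E$.} By \eqref{eq:list} there are two kinds of weight space. Let first $X=z_jz_k\partial_i$ with $i\ne j,k$. If $j>1$, then
\[
[z_1\partial_j,z_jz_k\partial_i]=z_1\,\partial_j(z_jz_k)\,\partial_i-\delta_{i1}z_jz_k\partial_j ,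
\]
and the coefficient of $\partial_i$ is nonzero, as $i\ne j$. So a singular $X$ has $j=1$, and $k=1$ by the symmetry of $j$ and $k$; thus $X=z_1^2\partial_i$ with $i>1$. If $i<n$, then $[z_i\partial_n,z_1^2\partial_i]=-z_1^2\partial_n\ne0$. Only $z_1^2\partial_n$ remains.

Let now $X=z_kH$ with $H=\sum_lc_lz_l\partial_l$. By \eqref{eq:leibniz} and \eqref{eq:weight},
\[
[z_a\partial_b,z_kH]=\delta_{bk}\,z_aH+(c_b-c_a)\,z_kz_a\partial_b .
\]
If $k>1$, take $a=1$, $b=k$. The bracket is $z_1\sum_{l\ne k}c_lz_l\partial_l+(2c_k-c_1)z_1z_k\partial_k$. If it vanishes, then $c_l=0$ for $l\ne k$, in particular $c_1=0$, and then $c_k=0$. So there is no singular vector for $k>1$. If $k=1$, then $b\neq k$ for all $a<b$, and the brackets vanish only if all $c_l$ are equal, that is, if $X$ is a multiple of $z_1E$.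

A submodule is therefore determined by which of the two fields $z_1^2\partial_n$ and $z_1E$ it contains, and there are at most four submodules.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:family}(b), sufficiency]
Assume (1)--(4), and let $L$ be the subalgebra generated by $U$ and $V$.

\emph{Constant fields.} The component of $V$ in $W^{-e_i}$ is $q(0)v_i\partial_i$. It lies in $L$ by Lemma~\ref{lem:split} and is nonzero by (1) and (2). So $P_{-1}\subset L$.

\emph{The algebra $\mathfrak{sl}_n$.} Fix $i\ne k$. We look for a field $fv\in L$ with $\deg f\le2$ in which the monomial $z_k$ has a nonzero coefficient $\eta$ in $f$. Its component in $W^{e_k-e_i}$ is then $\eta v_iz_k\partial_i$, so $z_k\partial_i\in L$ by Lemma~\ref{lem:split} and (1). By (4), some monomial of $q$ with nonzero coefficient involves $z_k$. If it is $z_k$, take $f=q$. If it is $z_jz_k$, with $j=k$ allowed, take $f=\partial_jq$: the coefficient of $z_k$ in $\partial_jq$ is that of $z_jz_k$ in $q$, doubled if $j=k$, and $(\partial_jq)v=[\partial_j,V]\in L$ by the previous step. Thus $L$ contains all $z_k\partial_i$ with $i\ne k$, and also $[z_i\partial_k,z_k\partial_i]=z_i\partial_i-z_k\partial_k$.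 These fields span $\mathfrak{sl}_n$.

\emph{Quadratic fields.} Write $q=q_0+q_1+q_2$ with $q_d$ homogeneous of degree $d$. The field $V_2=q_2v$ is the sum of the components $V_\beta$ with $|\beta|=1$, so it lies in the submodule $L\cap P_1$. We have $v(q)=v(q_1)+v(q_2)$ with $v(q_1)$ constant, so (3) gives $\operatorname{div}V_2=v(q_2)\ne0$, and $V_2\notin T$. Suppose that $V_2=\ell E$, that is, $v_iq_2=\ell z_i$ for all $i$. Then $\ell\,(v_2z_1-v_1z_2)=v_2v_1q_2-v_1v_2q_2=0$. By (1) the second factor is nonzero, so $\ell=0$ and $V_2=0$, which contradicts $V_2\notin T$. Hence $V_2\notin R$. By Lemma~\ref{lem:module}, $L\cap P_1=P_1$.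

Proposition~\ref{prop:quadgen} now gives $L=W_n$.
\end{proof}

\begin{remark}
The assumption $v(v(q))=0$ is not used in the proof of part (b); it singles out the pairs in which both fields are complete. The assumption that $\lambda$ is separating enters only through Lemma~\ref{lem:split}. Some assumption on $\lambda$ is needed: for $U=E$ the pair lies in $\mathbb{C}E+\mathbb{C}[z_1,\dots,z_n]\,v$, which is proper for $n\ge2$ and is a subalgebra because $[E,fv]=(E(f)-f)v$ and $[fv,gv]=(fv(g)-gv(f))v$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The field $U$ is diagonal, hence complete, and $(1,4,\dots,4^{n-1})$ is separating by Section~\ref{sec:weights}. With the notation \eqref{eq:abv}, $V=qv$ for $q=ab$. From $v(a)=1$ and $v(b)=0$ we get $v(q)=b$ and $v(v(q))=0$, so $V$ is complete by Theorem~\ref{thm:family}(a). All $v_i$ equal $1$, $q(0)=1$, and $b$ is not constant; these are (1)--(3). For (4), $\partial_kq=-a\ne0$ for $k\ge2$, and $\partial_1q=b+(n-1)a$ has the value $n$ at the origin. Theorem~\ref{thm:family}(b) applies.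
\end{proof}

\section{Other ground fields, and automorphisms of $\mathbb{C}^n$}\label{sec:consequences}

In this section $n\ge2$, and $U,V$ are the fields of Theorem~\ref{thm:main}. They have integer coefficients.

\begin{corollary}\label{cor:fields}
For every field $K$ of characteristic $0$, the fields $U$ and $V$ generate the Lie algebra $\operatorname{Der}(K[z_1,\dots,z_n])$ over $K$.
\end{corollary}

\begin{proof}
Write $W_n(K)=\operatorname{Der}(K[z_1,\dots,z_n])$; the monomial fields $z^\alpha\partial_i$ form a basis, so $W_n(K)=W_n(\mathbb{Q})\otimes_{\mathbb{Q}}K$. Let $L_{\mathbb{Q}}\subset W_n(\mathbb{Q})$ be the Lie algebra over $\mathbb{Q}$ generated by $U$ and $V$. Its complex span is a subalgebra of $W_n$ containing $U$ and $V$, so it is $W_n$. This means $(W_n(\mathbb{Q})/L_{\mathbb{Q}})\otimes_{\mathbb{Q}}\mathbb{C}=0$, whence $L_{\mathbb{Q}}=W_n(\mathbb{Q})$. The Lie algebra over $K$ generated by $U$ and $V$ contains $L_{\mathbb{Q}}$, and so contains all monomial fields.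
\end{proof}

The second consequence rests on two published theorems. Throughout, convergence of maps is uniform convergence on compact sets. Write $z'=(z_1,\dots,z_{n-1})$.
\begin{itemize}
\item[(A)] (Anders\'en--Lempert \cite{AL}.) Every holomorphic automorphism of $\mathbb{C}^n$ is a limit of compositions of affine maps, shears and overshears. Here shears and overshears are, after a linear change of coordinates, compositions of the maps $(z',z_n)\mapsto(z',z_n+f(z'))$ and $(z',z_n)\mapsto(z',e^{f(z')}z_n)$ with $f$ entire on $\mathbb{C}^{n-1}$.
\item[(B)] (Varolin; see \cite[\S4.8]{For}.) The flow of any field in the Lie algebra generated by finitely many complete holomorphic fields is, on compact sets where it is defined, a uniform limit of compositions of the flows of these fields.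
\end{itemize}

\begin{corollary}\label{cor:dense}
The group generated by the flows of $U$ and $V$ is dense in the group of holomorphic automorphisms of $\mathbb{C}^n$, for uniform convergence on compact sets.
\end{corollary}

\begin{proof}
Let $\overline{G}$ be the closure of this group in the automorphism group. It is closed under composition. Indeed, let $F_k\to F$ and $G_k\to G$, and let $C$ be compact. The sets $G_k(C)$ and $G(C)$ lie in one compact set, on which $F_k\to F$ uniformly and $F$ is uniformly continuous; so $F_k\circ G_k\to F\circ G$ uniformly on $C$.

By Theorem~\ref{thm:main} every polynomial field lies in the Lie algebra generated by $U$ and $V$, so by (B) the time-one map of every complete polynomial field lies in $\overline{G}$. Translations are time-one maps of constant fields. An invertible complex matrix is an exponential $e^M$, so an invertible linear map is the time-one map of a linear field $z\mapsto Mz$. Hence $\overline{G}$ contains all affine automorphisms. For a polynomial $f$, the two maps in (A) are the time-one maps of the complete polynomial fields $f(z')\partial_n$ and $f(z')z_n\partial_n$. For entire $f$, they are the limits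 of the maps obtained by replacing $f$ with its Taylor polynomials. So $\overline{G}$ contains these maps and their conjugates by linear maps, hence all shears and overshears. By (A), $\overline{G}$ is the whole group.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AL}
Anders\'en and Lempert, Invent. Math. \textbf{110} (1992).

\bibitem{Bel}
Ivan Beldiev, \emph{The Lie algebra of polynomial vector fields on the affine space is $2$-generated}, arXiv:2512.00604 (2025).

\bibitem{For}
Forstneri\v{c}, \emph{Stein Manifolds and Holomorphic Mappings}, 2nd ed.

\end{thebibliography}
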